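# A Coordinate Point That Defeats the Cubic Binomials of $\mathbb H^{(\wedge^2E)}$

## 1. Five splits that use every pair once

Start with the five four-element subsets of $\{1,2,3,4,5\}$, and cut each one into two pairs as follows:
$$12|34,\qquad 13|25,\qquad 14|35,\qquad 15|24,\qquad 23|45. \tag{1}$$
Read off the ten pairs that occur: $12,34,13,25,14,35,15,24,23,45$. Every two-element subset of $\{1,\dots,5\}$ occurs exactly once.

We turn this pattern into a point of a product of projective planes. The words we use are these.

**Definition (splits).** Write $[n]=\{1,\dots,n\}$. A *split* of a 4-set $Q\subset[n]$ is a partition $uv|st$ of $Q$ into two pairs. The pairs $uv$ and $st$ are its *parts*. The split *separates* $h,j\in Q$ if $hj$ is not one of its parts.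

For example $\{1,2,3,4\}$ has the three splits $12|34$, $13|24$, $14|23$, and exactly the last two separate $1$ and $2$.

**Definition (selections and their points).** For each 4-set $Q$ let $\mathbb P_Q\cong\mathbb P^2$ be the projective plane over a field $k$ whose homogeneous coordinates $x_{uv|st}$ are indexed by the three splits of $Q$. Put $P=\prod_Q\mathbb P_Q$, over all 4-subsets $Q$ of $[n]$. A *selection* $S$ assigns to each $Q$ one split $S(Q)$. Its *point* $p_S\in P(k)$ has $x_{S(Q)}=1$ for every $Q$ and all other coordinates $0$. A monomial in the $x$'s takes the value $1$ at $p_S$ if all its variables are selected, and $0$ otherwise.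

For $n=4$ there are three selections, and their points are the three coordinate points of one $\mathbb P^2$.

What is (1) for? There is a closed subvariety $\mathbb H\subset P$, the closure of the image of a torus, and a family of cubic binomials that vanish on $\mathbb H$. The question is whether these cubics cut out $\mathbb H$. For $n=5$, the point of the selection (1) is a zero of every cubic, because each pair $hj$ occurs as a part in (1). It is not in $\mathbb H$, because a quartic equation of $\mathbb H$ takes the value $1$ there.

## 2. The closure $\mathbb H^{(\wedge^2E)}$ and the cubic binomials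

The question comes from Yi Hu, "$\mathfrak G$-Quotients of Grassmannians and Equations", arXiv:2507.21399 (2025).

Let $n\ge5$, let $E$ be an $n$-dimensional vector space over a field $k$ with basis indexed by $[n]$, and let $p_{ab}$ ($a<b$) be the Plücker coordinates on $\mathbb P(\wedge^2E)$. We also write $p_{ba}=p_{ab}$. For $a<b<c<d$ the coordinates $x_{ab|cd},x_{ac|bd},x_{ad|bc}$ of $\mathbb P_{\{a,b,c,d\}}$ correspond to the three monomials of the Plücker relation $p_{ab}p_{cd}-p_{ac}p_{bd}+p_{ad}p_{bc}$. Consider the rational map
$$\mathbb P(\wedge^2E)\dashrightarrow P,\qquad [p]\mapsto\big([p_{ab}p_{cd}:p_{ac}p_{bd}:p_{ad}p_{bc}]\big)_{a<b<c<d}.$$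

**Definition.** The toric $\mathfrak G$-quotient $\mathbb H=\mathbb H^{(\wedge^2E)}$ is the closure in $P$, with its reduced structure, of the image of the open torus $\{\text{all }p_{ab}\ne0\}$.

**Definition.** For an ordered 5-tuple $(h,i,j,k,l)$ of distinct elements of $[n]$, in any order, the *cubic* of this tuple is
$$x_{hi|jk}\,x_{hk|jl}\,x_{hl|ij}-x_{hi|jl}\,x_{hk|ij}\,x_{hl|jk}. \tag{2}$$

Here $x_{uv|st}$ depends only on the split, so $x_{uv|st}=x_{vu|st}=x_{st|uv}$. Let $R$ be the polynomial ring over $k$ in all the $x_{uv|st}$, graded by multidegree in $\mathbb Z^{\binom n4}$. Let $J\subset R$ be the ideal generated by all cubics, and $Z\subset P$ the closed subscheme that it cuts out.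

A multihomogeneous ideal cuts out a closed subscheme of $P$ as follows: on the chart where one chosen coordinate for each $Q$ is nonzero, set the chosen coordinates to $1$. A $k$-point lies in the subscheme iff all multihomogeneous elements of the ideal vanish there. Two ideals cut out the same subscheme iff they have the same saturation with respect to the irrelevant ideal of the product.

The question: **is $Z=\mathbb H$ as schemes?** Equivalently, do $J$ and the full multihomogeneous ideal $I_{\mathbb H}$ of $\mathbb H$ have the same saturation?

For $n=4$ there are no 5-tuples, so there are no cubics and $Z=\mathbb P^2$. The three monomials $p_{12}p_{34},p_{13}p_{24},p_{14}p_{23}$ have no variable in common, so they take arbitrary nonzero values, and $\mathbb H=\mathbb P^2$ too. The case $n=4$ carries no information, and $n=5$ is the first real case.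

**Answer.** The statement is false for every $n\ge5$ and every field $k$, already at the level of $k$-points.

**Theorem 1.** For every $n\ge5$ there is a $k$-point of $Z$ that is not in $\mathbb H$.

We then determine what the cubics do achieve. Theorem 2 (Section 6) says that they define $\mathbb H$ on the open torus of $P$. Theorem 3 (Section 7) describes $Z$ completely for $n=5$. Theorem 4 (Section 8) says that for $n\ge6$ no repair of degree at most $n-3$ is possible.

## 3. Fiber sums decide membership in $I_{\mathbb H}$

Let
$$\Phi:R\to k[p_{ab}^{\pm1},t_Q],\qquad x_{uv|st}\mapsto t_Q\,p_{uv}p_{st},\quad Q=\{u,v,s,t\}. \tag{3}$$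

**Fact 1.** $I_{\mathbb H}=\ker\Phi$.

The torus is reduced, so the functions on a chart of $P$ that pull back to zero on it form a radical ideal, and this is the ideal of the closure of the image with its reduced structure. All coordinates $x$ are nonzero on the image, so every chart sees it. Hence a multihomogeneous $f$ lies in $I_{\mathbb H}$ iff substituting $p_{uv}p_{st}$ for $x_{uv|st}$ gives zero in $k[p^{\pm1}]$. For such an $f$, the polynomial $\Phi(f)$ is this substitution times a monomial in the $t_Q$. Finally $\ker\Phi$ is multihomogeneous, since the exponents of the $t_Q$ record the multidegree.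

Two consequences: $I_{\mathbb H}$ is prime, as the kernel of a map to a domain, and it contains no monomial, since monomials go to monomials.

**Definition (fibers).** Two monomials of $R$ are in the same *fiber* if they have the same image under $\Phi$. Monomials in one fiber have the same multidegree.

**Fact 2.** $f\in I_{\mathbb H}$ iff for every fiber the sum of the coefficients of $f$ on that fiber is $0$. Hence $I_{\mathbb H}$ is spanned by the binomials $x^u-x^v$ with $x^u,x^v$ in one fiber.

This holds because distinct monomials in the target of $\Phi$ are linearly independent. For $n=4$ the three images $t\,p_{12}p_{34},\ t\,p_{13}p_{24},\ t\,p_{14}p_{23}$ are algebraically independent, every fiber is a single monomial, and $I_{\mathbb H}=0$, as it should be.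

**The cubics lie in $I_{\mathbb H}$.** Both monomials of (2) have degree one in each of $\{h,i,j,k\},\{h,j,k,l\},\{h,i,j,l\}$, and the $p$-part of both images is $p_{hi}p_{jk}p_{hk}p_{jl}p_{hl}p_{ij}$. So $J\subset I_{\mathbb H}$ and $\mathbb H\subset Z$.

Inspection of (2) also gives the following.

**(4)** Every split in the cubic of $(h,i,j,k,l)$ separates $h$ and $j$. Each of its two monomials contains exactly one variable from each of the three 4-sets $\{h,j\}\cup\{\text{two of }i,k,l\}$.

**A quartic in $I_{\mathbb H}$.** Let
$$q=x_{15|24}\,x_{14|35}\,x_{13|25}\,x_{23|45}-x_{24|35}\,x_{14|25}\,x_{13|45}\,x_{15|23}. \tag{5}$$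
Both monomials have degree one in each of $\{1,2,4,5\},\{1,3,4,5\},\{1,2,3,5\},\{2,3,4,5\}$. The $p$-part of both images is $p_{15}p_{24}p_{14}p_{35}p_{13}p_{25}p_{23}p_{45}$. So $q\in I_{\mathbb H}$. Its first monomial is made of four of the five splits in (1).

## 4. The counterexample for $n=5$

Let $n=5$ and let $S$ be the selection (1).

**Step 1: $p_S\notin\mathbb H$.** The aim is an element of $I_{\mathbb H}$ that is nonzero at $p_S$. In (5) all variables of the first monomial are selected, while $24|35$ is not, since (1) selects $23|45$ on $\{2,3,4,5\}$. So $q(p_S)=1-0=1$.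

**Step 2: $p_S\in Z$.** The aim is that both monomials of every cubic vanish at $p_S$. Take the cubic of $(h,i,j,k,l)$, where $\{h,i,j,k,l\}=[5]$. The pair $hj$ is a part of some selected split $S(Q)$, because every pair occurs in (1). Then $Q=\{h,j,s,t\}$ with $s,t\in\{i,k,l\}$. By (4) each monomial of the cubic contains a variable of $\mathbb P_Q$, and its split separates $h$ and $j$. The split $S(Q)$ does not separate them, so this variable is not selected. Both monomials vanish at $p_S$. $\square$

## 5. Weights, and the counterexample for all $n\ge5$

For $n\ge6$ we must choose splits for the 4-sets that contain some index $\ge6$ without leaving $Z$. An arbitrary choice does not work. Take $n=6$, and suppose we choose $S(\{1,3,4,6\})=14|36$ and $S(\{1,2,3,6\})=16|23$. The cubic of $(1,2,3,4,6)$ is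
$$x_{12|34}\,x_{14|36}\,x_{16|23}-x_{12|36}\,x_{14|23}\,x_{16|34}.$$
Its first monomial is entirely selected, and $14|23$ is not selected, so the cubic has value $1$ and the point is not in $Z$.

We need a systematic choice for which equations of $\mathbb H$ must vanish. Weights provide it.

**Definition (realizing a selection).** For a function $w$ from pairs in $[n]$ to $\mathbb R$ put $w(uv|st)=w_{uv}+w_{st}$. We say $w$ *realizes* $S$ on a family $\mathcal Q$ of 4-sets if for each $Q\in\mathcal Q$ the split $S(Q)$ has strictly larger $w$ than the other two splits of $Q$.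

On one 4-set every selection is realized: give the two parts of $S(Q)$ weight $1$ and all other pairs weight $0$. The selection (1) is not realized on $\{1,2,4,5\},\{1,3,4,5\},\{1,2,3,5\},\{2,3,4,5\}$. Indeed, adding the inequalities
$$w(15|24)>w(14|25),\quad w(14|35)>w(13|45),\quad w(13|25)>w(15|23),\quad w(23|45)>w(24|35)$$
gives a strict inequality between two equal sums, since by (5) the same eight pairs occur on both sides.

**Lemma 1.** Let $S$ be realized by $w$ on $\mathcal Q$, and let $f\in I_{\mathbb H}$ be multihomogeneous with positive degree only in factors $\mathbb P_Q$ with $Q\in\mathcal Q$. Then $f(p_S)=0$. If $f=x^u-x^v$ with $u\ne v$, both monomials vanish at $p_S$.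

*Proof.* Let $x^u$ be the unique monomial of the multidegree of $f$ in selected variables. All other monomials of that multidegree vanish at $p_S$, so $f(p_S)$ is the coefficient of $x^u$ in $f$. Suppose it is nonzero. Since the sum of the coefficients of $f$ over the fiber of $x^u$ is $0$ (Fact 2), some $x^v$ with $v\ne u$ lies in this fiber.

Extend $w$ linearly to exponent vectors, so $w(x^a)$ is the sum of the weights of the splits in $x^a$ with multiplicity. The monomials $x^u$ and $x^v$ have the same multidegree, and only $Q\in\mathcal Q$ are involved. In each factor the selected split has strictly the largest weight. So $w(v)\le w(u)$, with equality only if $v=u$, and hence $w(v)<w(u)$. But $w(u)$ is determined by the exponents of the $p_{ab}$ in $\Phi(x^u)=\Phi(x^v)$, so $w(u)=w(v)$. This is a contradiction.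

For the second claim let $x^u-x^v\in I_{\mathbb H}$ be as described with $u\neq v$. The two monomials are in one fiber. If one of them were nonzero at $p_S$, it would be the selected monomial of its multidegree, and the same comparison with the other gives the same contradiction. $\square$

So the plan is: on $[5]$ use (1), which kills the cubics by the pigeonhole argument, and everywhere else make a choice that weights can realize.

**Theorem 1 (explicit form).** Let $n\ge5$. Define $S$ on 4-subsets of $[5]$ by (1), and for $Q=\{a<b<c<d\}$ with $d\ge6$ put $S(Q)=ab|cd$. Then $p_S\in Z$ and $p_S\notin\mathbb H$.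

*Proof.* **Step 1: $p_S\notin\mathbb H$.** As in Section 4, $q\in I_{\mathbb H}$ and $q(p_S)=1$.

**Step 2: cubics on $[5]$.** Let $F=\{h,i,j,k,l\}$ be the index set of a cubic. If $F=[5]$, Step 2 of Section 4 applies word for word, and the cubic vanishes at $p_S$.

**Step 3: all other cubics.** Let $F\not\subset[5]$. The aim is a weight realizing $S$ on all 4-subsets of $F$. Since $F$ has at most four elements in $[5]$, at most one 4-subset $Q_0$ of $F$ lies in $[5]$. Define $w$ as follows.

* On pairs inside $[5]$: $w=1$ on the two parts of $S(Q_0)$ and $w=0$ on the other pairs. If there is no $Q_0$, take $w=0$ on all of them.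
* For $a<d$ with $d\ge6$: $w_{ad}=a(n+1)^d$.

On $Q_0$ the split $S(Q_0)$ has weight $2$ and the other two splits have weight $0$.

Now let $Q=\{a<b<c<d\}\subset F$ with $d\ge6$. A pair inside $\{a,b,c\}$ has weight at most $1$ if it lies in $[5]$, and otherwise weight at most $n(n+1)^{d-1}$, since its larger element is at most $d-1$. So every such pair has weight between $0$ and $n(n+1)^{d-1}<(n+1)^d$. Therefore
$$w(cd|ab)-w(bd|ac)=(c-b)(n+1)^d+w_{ab}-w_{ac}>0,$$
$$w(cd|ab)-w(ad|bc)=(c-a)(n+1)^d+w_{ab}-w_{bc}>0.$$
So $ab|cd=S(Q)$ has strictly the largest weight.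

Thus $w$ realizes $S$ on all 4-subsets of $F$. The two monomials of the cubic are different (on $\{h,i,j,k\}$ one has $hi|jk$ and the other $hk|ij$), so by Lemma 1 both vanish at $p_S$. Hence $p_S\in Z$. $\square$

This disproves the assertion for every $n\ge5$.

## 6. The cubics on the open torus, and where cancellation stops

The natural way to try to prove $Z=\mathbb H$ is to compare lattices. On the torus $P^\circ=\{\text{all }x\ne0\}$ an equation $x^u=x^v$ only depends on $u-v$, so one checks whether the exponent vectors of the cubics generate the right lattice. This works.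

**Theorem 2.** For $n\ge5$, $Z$ and $\mathbb H$ coincide as schemes on $P^\circ$. Consequently $\mathbb H$ is an irreducible component of $Z$, $Z$ is reduced at its generic point, and $I_{\mathbb H}=(J:(\prod x)^\infty)$.

*Proof.* **Step 1: reduction to a statement on lattices.** Write $[uv|st]$ for the basis vector of the split $uv|st$. The character lattice of $P^\circ$ is $L_n=\bigoplus_Q(\mathbb Z^3)_0$, where $(\mathbb Z^3)_0$ denotes the integer vectors in the three splits of $Q$ with coordinate sum $0$. So the coordinate ring of $P^\circ$ is the group ring $k[L_n]$, with basis the characters $\chi^u$. Let $\pi:L_n\to\mathbb Z^{\binom n2}$ be the restriction of $[uv|st]\mapsto e_{uv}+e_{st}$, let $B_n=\pi(L_n)$, and let $K_0\subset\ker\pi$ be the sublattice generated by the exponent vectors of the cubics (first monomial minus second).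

The ideal of $\mathbb H\cap P^\circ$ is the kernel of $k[L_n]\to k[p^{\pm1}]$, $\chi^u\mapsto p^{\pi(u)}$. It is spanned by the $\chi^u-\chi^{u'}$ with $\pi(u)=\pi(u')$, hence generated by the $\chi^u-1$ with $u\in\ker\pi$. Dividing a cubic by its second monomial shows that $J$ restricts on $P^\circ$ to the ideal generated by the $\chi^u-1$ with $u$ the exponent vector of a cubic. The identities
$$\chi^{u+v}-1=\chi^u(\chi^v-1)+(\chi^u-1),\qquad \chi^{-u}-1=-\chi^{-u}(\chi^u-1)$$
show that this ideal contains $\chi^u-1$ for all $u\in K_0$. So it suffices to prove $K_0=\ker\pi$, that is, that the induced map $A_n:=L_n/K_0\to B_n$ is injective. For $n=4$ there are no cubics, $K_0=0$ and $A_4=L_4\cong\mathbb Z^2$.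

**Step 2: the cubics as relations in $A_n$.** For distinct $h,j,i,k$ put $r_{hj}(i,k)=[hi|jk]-[hk|ij]\in A_n$. Then $r_{hj}(k,i)=-r_{hj}(i,k)$. The exponent vector of (2) is $r_{hj}(i,k)+r_{hj}(k,l)+r_{hj}(l,i)$, because
$$r_{hj}(k,l)=[hk|jl]-[hl|jk],\qquad r_{hj}(l,i)=[hl|ij]-[hi|jl].$$
So in $A_n$
$$r_{hj}(i,k)+r_{hj}(k,l)+r_{hj}(l,i)=0. \tag{6}$$

**Step 3: few generators for $A_n$.** The aim is that $A_n$ is generated by
$$g_n:=2+\sum_{m=5}^n(m-2)=\frac{n(n-3)}2$$
elements. We use induction on $n$, starting from $A_4\cong\mathbb Z^2$ and $g_4=2$. Let $n\ge5$. For distinct $a,b,c\in[n-1]$ put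
$$s_c(a,b)=r_{nc}(a,b)=[na|bc]-[nb|ac].$$
For $Q=\{n,a,b,c\}$ the differences of the three splits are, up to sign, $s_c(a,b),s_a(b,c),s_b(a,c)$. They generate $(\mathbb Z^3)_0$ for this $Q$. So all the $s_c(a,b)$ together generate $A_n$ modulo the image of $L_{n-1}$.

Relation (6) for $(h,j)=(n,c)$ and the indices $a,b,d\in[n-1]$ reads
$$s_c(a,b)+s_c(b,d)+s_c(d,a)=0. \tag{7}$$
Relation (6) for $(h,j)=(a,b)$ and the indices $n,c,d$ reads
$$s_c(a,b)+r_{ab}(c,d)-s_d(a,b)=0,$$
because $r_{ab}(n,c)=[na|bc]-[ac|nb]=s_c(a,b)$ and $r_{ab}(d,n)=[ad|bn]-[an|bd]=-s_d(a,b)$. The term $r_{ab}(c,d)$ comes from $L_{n-1}$. Hence modulo the image of $L_{n-1}$ the class of $s_c(a,b)$ does not depend on $c$. Call it $s(a,b)$. For distinct $a,b,d\in[n-1]$ there is a fourth element $c$ of $[n-1]$, because $n-1\ge4$, so (7) gives $s(a,b)+s(b,d)+s(d,a)=0$. Together with $s(b,a)=-s(a,b)$ this gives $s(a,b)=s(1,b)-s(1,a)$ for $a,b\ne1$. So the $n-2$ classes $s(1,b)$, $2\le b\le n-1$, generate $A_n$ modulo the image of $L_{n-1}$.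

The cubics with indices in $[n-1]$ are among the cubics for $[n]$, so the image of $L_{n-1}$ in $A_n$ is a quotient of $A_{n-1}$, which is generated by $g_{n-1}$ elements. Hence $A_n$ is generated by $g_{n-1}+(n-2)=g_n$ elements.

**Step 4: $B_n$ is large.** The aim is $\operatorname{rk}B_n\ge g_n$. For $n=4$ the vectors $e_{12}+e_{34},e_{13}+e_{24},e_{14}+e_{23}$ are independent, so $\operatorname{rk}B_4=2$. For $n\ge5$ project $B_n$ to the coordinates $e_{na}$, $a\in[n-1]$. This kills $B_{n-1}$, and the image contains $e_{na}-e_{nb}$, the projection of $\pi([na|bc]-[nb|ac])$. So $\operatorname{rk}B_n\ge\operatorname{rk}B_{n-1}+(n-2)$, and the claim follows by induction.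

**Step 5: injectivity.** Consider the surjections $\mathbb Z^{g_n}\to A_n\to B_n$. The group $B_n$ is free of rank at least $g_n$, so the composite has kernel of rank $0$. A subgroup of $\mathbb Z^{g_n}$ of rank $0$ is zero. So the composite is injective, and since $\mathbb Z^{g_n}\to A_n$ is surjective, $A_n\to B_n$ is injective. This proves $Z\cap P^\circ=\mathbb H\cap P^\circ$.

**Step 6: the consequences.** The scheme $Z\cap P^\circ=\mathbb H\cap P^\circ$ is open in $Z$, integral, and dense in the irreducible $\mathbb H$. So its closure $\mathbb H$ is an irreducible component of $Z$, and $Z$ is reduced at its generic point. For the ideals, invert all variables in $R$. A binomial $x^u-x^v\in I_{\mathbb H}$ with both monomials in one fiber has $u-v\in\ker\pi=K_0$, so it lies in $J$ after inverting the variables. By Fact 2, $I_{\mathbb H}$ and $J$ agree after inverting the variables. So each $f\in I_{\mathbb H}$ satisfies $(\prod x)^Nf\in J$ for some $N$. Conversely, if $(\prod x)^Nf\in J\subset I_{\mathbb H}$, then $f\in I_{\mathbb H}$, because $I_{\mathbb H}$ is prime and contains no variable. $\square$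

To pass from Theorem 2 to $Z=\mathbb H$ one would have to cancel variables, and this is exactly what fails. Let $n=5$. With the cubics for $\{h,j\}=\{3,4\}$ and then $\{1,2\}$ we get, modulo $J$,
$$\begin{aligned}
x_{13|24}\cdot x_{23|45}x_{14|35}x_{15|24}x_{13|25}
&\equiv x_{14|23}x_{24|35}x_{13|45}\cdot x_{15|24}x_{13|25}\\
&\equiv x_{13|24}\cdot x_{24|35}x_{13|45}\,x_{14|25}x_{15|23},
\end{aligned}$$
so $x_{13|24}\,q\in J$. But $q$ is not in $J$, and not in its saturation either, because $q(p_S)=1$ at the point $p_S\in Z$ of Section 4. The factor $x_{13|24}$ cannot be cancelled where it vanishes, and it does vanish at $p_S$.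

## 7. Perfect matchings of the graph of splits: the case $n=5$

Throughout this section $n=5$.

**The graph.** Let $\Gamma$ be the graph whose vertices are the 10 pairs in $[5]$ and whose edges are the 15 splits: the split $uv|st$ joins $uv$ to $st$. Two vertices are adjacent iff they are disjoint pairs, so each vertex has three neighbors (this is the Petersen graph). The *color* of an edge is the element of $[5]$ that is missing from its 4-set. For example $12|34$ has color $5$. We name the edges, and use the same names for the variables:

| color | | | |
|---|---|---|---|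
| 1 | $A_1=23\vert45$ | $B_1=24\vert35$ | $f_1=25\vert34$ |
| 2 | $A_2=14\vert35$ | $B_2=13\vert45$ | $f_2=15\vert34$ |
| 3 | $A_3=15\vert24$ | $B_3=14\vert25$ | $f_3=12\vert45$ |
| 4 | $A_4=13\vert25$ | $B_4=15\vert23$ | $f_4=12\vert35$ |
| 5 | $e=12\vert34$ | $c_1=13\vert24$ | $c_2=14\vert23$ |

The edges at each vertex are
$$\begin{array}{lllll}
12:e,f_3,f_4 & 34:e,f_1,f_2 & 13:A_4,B_2,c_1 & 14:A_2,B_3,c_2 & 23:A_1,B_4,c_2\\
24:A_3,B_1,c_1 & 15:A_3,B_4,f_2 & 25:A_4,B_3,f_1 & 35:A_2,B_1,f_4 & 45:A_1,B_2,f_3
\end{array}$$

In these terms, the $p$-part of $\Phi$ of a monomial records how often its edges cover each vertex, and the multidegree records how often each color is used.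

**The cubics.** Permuting $i,k,l$ or exchanging $h,j$ changes (2) at most by a sign: the exponent vector in (6) is a cyclic sum of terms antisymmetric in their two arguments, and $r_{jh}(i,k)=-r_{hj}(i,k)$. So up to sign there is one cubic $C_{hj}$ for each pair $hj$. The ten equations are
$$\begin{array}{ll}
C_{12}:\ c_1B_3B_4=c_2A_3A_4 & C_{34}:\ c_1A_1A_2=c_2B_1B_2\\
C_{13}:\ eA_2B_4=f_4c_2f_2 & C_{14}:\ eA_3B_2=f_3c_1f_2\\
C_{23}:\ eA_4B_1=f_4c_1f_1 & C_{24}:\ eA_1B_3=f_3c_2f_1\\
C_{15}:\ f_4B_2B_3=f_3A_2A_4 & C_{25}:\ f_4A_1A_3=f_3B_1B_4\\
C_{35}:\ f_2A_1A_4=f_1B_2B_4 & C_{45}:\ f_2B_1B_3=f_1A_2A_3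
\end{array}$$
For instance, for $h=1$, $j=3$ and $i,k,l=2,4,5$ the two monomials of (2) are $x_{12|34}x_{14|35}x_{15|23}=eA_2B_4$ and $x_{12|35}x_{14|23}x_{15|34}=f_4c_2f_2$.

**Symmetry.** $S_5$ permutes the variables, the $p_{ab}$ and the $t_Q$ compatibly with $\Phi$. So it acts on $P$ and preserves $I_{\mathbb H}$, $J$, $\mathbb H$ and $Z$. It acts on $\Gamma$, permuting the colors, and it is transitive on edges.

**The perfect matchings.** A perfect matching (PM) of $\Gamma$ is a set of five edges that covers each vertex exactly once.

**Lemma 2.** The PMs that contain $e$ are $\{e,A_1,A_2,A_3,A_4\}$ and $\{e,B_1,B_2,B_3,B_4\}$. Each edge lies in exactly two PMs, and these share only that edge. There are six PMs, any two of them share exactly one edge, $S_5$ is transitive on them, and each PM has one edge of each color.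

*Proof.* A PM containing $e$ contains no $f_i$, as these meet $12$ or $34$.

* If it contains $c_1$, it does not contain $A_4,B_2,A_3,B_1$. Then $15$ must be covered by $B_4$ and $45$ by $A_1$. These meet at $23$, a contradiction.
* If it contains $c_2$, it does not contain $A_2,B_3,A_1,B_4$. Then $15$ must be covered by $A_3$ and $35$ by $B_1$. These meet at $24$, a contradiction.
* Otherwise $13$ is covered by $A_4$ or $B_2$. With $A_4$ the vertex $25$ is used, so $14$ needs $A_2$; then $35$ is used, so $24$ needs $A_3$; then $15$ is used, so $23$ needs $A_1$. With $B_2$ the vertex $45$ is used, so $23$ needs $B_4$; then $15$ is used, so $24$ needs $B_1$; then $35$ is used, so $14$ needs $B_3$.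

Both resulting sets cover all ten vertices. They share only $e$. By transitivity on edges, each edge lies in exactly two PMs, and these share only that edge. Counting incidences, there are $15\cdot2/5=6$ PMs. Sending an edge to the pair of PMs that contain it is injective, and there are $\binom62=15$ pairs, so it is a bijection. Hence any two PMs share exactly one edge. The transposition $(12)$ fixes $e$ and maps $A_1=23|45$ to $13|45=B_2$, so it exchanges the two PMs containing $e$. Any PM can be moved by $S_5$ to one containing $e$, so $S_5$ is transitive on PMs. The PM $\{e,A_1,\dots,A_4\}$ has one edge of each color, hence so does every PM. $\square$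

Explicitly, the six PMs are
$$\begin{array}{lll}
M_1=eA_1A_2A_3A_4, & M_3=c_1f_3f_1A_2B_4, & M_5=c_2f_3f_2A_4B_1,\\
M_2=eB_1B_2B_3B_4, & M_4=c_1f_4f_2A_1B_3, & M_6=c_2f_4f_1A_3B_2,
\end{array}$$
where we write a set of edges as a product. One checks from the vertex list that each covers every vertex once.

A PM has one edge of each color, so it is a selection $M$ and has a point $p_M$. The selection (1) is $M_1$.

**The quartics.** For an edge $g$ in the two PMs $M,M'$ let
$$Q_g=x^{M\setminus g}-x^{M'\setminus g}\quad\text{(up to sign)}.$$
So
$$Q_e=A_1A_2A_3A_4-B_1B_2B_3B_4,\qquad Q_{c_1}=f_3f_1A_2B_4-f_4f_2A_1B_3,\qquad Q_{c_2}=f_3f_2A_4B_1-f_4f_1A_3B_2.$$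
$Q_e$ is the quartic $q$ of (5). In general both monomials of $Q_g$ cover each vertex except the two ends of $g$ once, and use each color except that of $g$ once. So $Q_g\in I_{\mathbb H}$ for all fifteen $g$.

**(8)** $Q_g(p_M)\ne0$ iff $g\in M$.

Indeed, a monomial $x^{M_0\setminus g}$ with $g\in M_0$ is nonzero at $p_M$ iff $M_0\setminus g\subset M$. Then $M$ and $M_0$ share at least four edges, so $M=M_0$. Hence if $Q_g(p_M)\ne0$ then $g\in M$; and if $g\in M$, exactly one of the two monomials of $Q_g$ is nonzero at $p_M$.

**Theorem 3.** Let $n=5$.
1. $I_{\mathbb H}$ is minimally generated by the ten cubics and the fifteen quartics $Q_g$.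
2. $Z=\mathbb H\sqcup\{p_M\}_M$, the six $p_M$ being isolated reduced $k$-points of $Z$.
3. For $f_1,\dots,f_r\in I_{\mathbb H}$ multihomogeneous, the cubics and $f_1,\dots,f_r$ define $\mathbb H$ scheme-theoretically iff for each of the six $M$ some $f_i(p_M)\ne0$. In particular the cubics with $Q_{12|34},Q_{13|24},Q_{14|23}$ define $\mathbb H$, and the cubics with any two of the $Q_g$ do not.

### 7.1. The cubics and quartics generate $I_{\mathbb H}$

Let $J'$ be the ideal generated by the cubics and the $Q_g$. It is contained in $I_{\mathbb H}$ and stable under $S_5$. Suppose $J'\ne I_{\mathbb H}$. By Fact 2 we may choose monomials $x^u,x^v$ in one fiber with $x^u-x^v\notin J'$, of minimal total degree. "Congruent" means congruent modulo $J'$. Congruent monomials are in one fiber, since $J'\subset I_{\mathbb H}=\ker\Phi$. Let $E_u$ be the set of all edges that occur in monomials congruent to $x^u$, and define $E_v$ likewise. Let $\delta(p)$, for a vertex $p$ of $\Gamma$, be the exponent of the corresponding variable $p_{ab}$ in $\Phi(x^u)=\Phi(x^v)$. For every monomial in the fiber, $\delta(p)$ is the sum of its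 exponents at the three edges that meet $p$.

**Step 1: $E_u\cap E_v=\emptyset$.** This makes minimality usable. Suppose $x^{u'}\equiv x^u$ and $x^{v'}\equiv x^v$ have a common variable $x_g$. Then $x^{u'}/x_g$ and $x^{v'}/x_g$ are in one fiber and have smaller degree, so their difference is in $J'$. Multiplying by $x_g$ gives $x^{u'}\equiv x^{v'}$, hence $x^u\equiv x^v$, a contradiction.

**Step 2: an edge of maximal exponent.** We look for an edge that is forced in the class of $x^u$. Let $q_0$ be a vertex where $\delta$ takes its maximal value $m$; then $m\ge1$. Three edges meet $q_0$, each of the disjoint sets $E_u,E_v$ contains at least one of them, so one of the two sets contains exactly one. After exchanging $u$ and $v$ if necessary, exactly one edge $q_0q_1$ at $q_0$ is in $E_u$. Then every monomial congruent to $x^u$ has exponent $m$ at $q_0q_1$. So $\delta(q_1)\ge m$, hence $\delta(q_1)=m$ by maximality, and no other edge at $q_1$ is in $E_u$. By transitivity on edges we may assume $q_0q_1=e$.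

**Step 3: restrictions on $u$ and $v$.** We collect what follows.

(a) $u_e=m\ge1$, and $f_1,f_2,f_3,f_4\notin E_u$, since these are the other edges at $12$ and $34$. Also $e\notin E_v$, so at the vertices $12$ and $34$ we get $v_{f_3}+v_{f_4}=v_{f_1}+v_{f_2}=m$.

(b) $x^u$ is not divisible by $A_2B_4$, $A_3B_2$, $A_4B_1$ or $A_1B_3$. Otherwise $x^u$ is divisible by the left-hand monomial of $C_{13}$, $C_{14}$, $C_{23}$ or $C_{24}$ respectively, and replacing it by the right-hand one gives a congruent monomial that contains some $f_i$, against (a).

(c) $x^u$ is not divisible by three distinct $A_i$'s. Otherwise let $A_i$ be the remaining one. The monomial $x^{M_1\setminus A_i}$ of $Q_{A_i}$, which is $e$ times the other three $A$'s, divides $x^u$. Replace it by the other monomial $x^{M'\setminus A_i}$ of $Q_{A_i}$. The PM $M'$ does not contain $e$, since it shares only $A_i$ with $M_1$. So it covers the vertex $12$ by $f_3$ or $f_4$, and this $f$ occurs in a monomial congruent to $x^u$, against (a).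

**Step 4: normalization.** Any permutation fixing the edge $e$ carries $(u,v)$ to a pair with the same properties (difference not in $J'$, minimal degree, $e$ the only edge of $E_u$ at $12$ and at $34$), and (a), (b), (c) follow from these. We use three such permutations.

* $(34)$ fixes $e,f_1,f_2$ and swaps $f_3,f_4$.
* $(12)$ fixes $e,f_3,f_4$ and swaps $f_1,f_2$.
* $(13)(24)$ fixes $e$ and swaps $f_4\leftrightarrow f_2$, $A_2\leftrightarrow B_4$, $A_3\leftrightarrow B_1$.

By (a) one of $f_3,f_4$ and one of $f_1,f_2$ occurs in $x^v$. Using the first two permutations we may assume $f_4,f_2\in\operatorname{supp}v$. Since $f_4=12|35$ and $f_2=15|34$, we have $\delta(35)>0$ and $\delta(15)>0$. At $35$ the edges are $A_2,B_1,f_4$ and at $15$ they are $A_3,B_4,f_2$; no $f_i$ occurs in $x^u$. So $A_2$ or $B_1$ lies in $\operatorname{supp}u$, and $A_3$ or $B_4$ lies in $\operatorname{supp}u$. By (b), $A_2$ and $B_4$ are not both in $\operatorname{supp}u$. So $\operatorname{supp}u$ contains $\{A_2,A_3\}$, $\{B_1,A_3\}$ or $\{B_1,B_4\}$. The permutation $(13)(24)$ preserves the assumption on $f_4,f_2$ and exchanges the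 first and third possibility. Two cases remain.

**Step 5, case (i): $A_2,A_3\in\operatorname{supp}u$.** By (c), $u_{A_1}=u_{A_4}=0$. By (b), $u_{B_2}=0$. By (a), $u_{f_3}=0$. So $\delta(45)=u_{A_1}+u_{B_2}+u_{f_3}=0$, hence $v_{f_3}=0$ and $v_{f_4}=m$ by (a). Since $\delta(35)\le m$, no other edge at $35$ occurs in $x^v$, so $v_{B_1}=0$. Also $v_{A_3}=0$ because $A_3\in E_u$. At the vertex $24$, with edges $A_3,B_1,c_1$, this gives $v_{c_1}=\delta(24)\ge u_{A_3}>0$. So $c_1\in E_v$ and $u_{c_1}=0$. Then $\delta(13)=u_{A_4}+u_{B_2}+u_{c_1}=0$. But $c_1$ meets $13$, so $\delta(13)\ge v_{c_1}>0$, a contradiction.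

**Step 6, case (ii): $B_1,A_3\in\operatorname{supp}u$.** Then $B_1,A_3\notin E_v$, so at $24$ we get $v_{c_1}=\delta(24)>0$ and $u_{c_1}=0$. By (b), $B_1$ forces $u_{A_4}=0$ and $A_3$ forces $u_{B_2}=0$. So $\delta(13)=0$, contradicting $v_{c_1}>0$.

Hence $I_{\mathbb H}=J'$.

**Step 7: minimality.** We show first that the two monomials of each of the 25 binomials form a complete fiber.

For $Q_e$: a monomial in the fiber consists of edges covering each vertex except $12,34$ exactly once. Adding $e$ gives a PM containing $e$. By Lemma 2 the fiber consists of $A_1A_2A_3A_4$ and $B_1B_2B_3B_4$. By symmetry the same holds for every $Q_g$.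

For $C_{hj}$: the covered vertices are the six pairs that meet $\{h,j\}$ in one element, each covered once. The edges between them form the hexagon
$$hi\;-\;jk\;-\;hl\;-\;ij\;-\;hk\;-\;jl\;-\;hi.$$
Indeed, the third neighbor of such a vertex is disjoint from $\{h,j\}$ (for $hi$ it is $kl$), so each of the six vertices has exactly two neighbors among the six, and these are the ones shown. A monomial in the fiber is a perfect matching of this hexagon. There are two, and they are the two monomials of $C_{hj}$.

In all 25 cases the fiber has two monomials, and these have no common variable. The 25 fibers are different: the uncovered vertices are $hj$ and its three neighbors for $C_{hj}$, and the two ends of $g$ for $Q_g$. Now grade $R$ by the image under $\Phi$, so that a graded piece is spanned by a fiber. Let $\mathfrak m$ be the ideal generated by all variables. By Fact 2, $\mathfrak mI_{\mathbb H}$ is spanned by differences of two monomials of one fiber that have a common variable. So in the degree of any of the 25 binomials, $\mathfrak mI_{\mathbb H}$ is $0$. If one of the binomials $b$ were in the ideal generated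 by the others, take the component of such an expression in the degree of $b$. The others have different degrees, and only constants have degree zero, so all coefficients that contribute lie in $\mathfrak m$. Then $b\in\mathfrak mI_{\mathbb H}$ in that degree, so $b=0$, which is false. This proves part 1.

### 7.2. The zero scheme of the ten cubics

**Step 1: six variables multiply $Q_e$ into $J$.** Modulo $J$, writing the cubic used over each sign,
$$\begin{aligned}
c_1A_1A_2A_3A_4&\overset{C_{34}}\equiv c_2B_1B_2A_3A_4\overset{C_{12}}\equiv c_1B_1B_2B_3B_4,\\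
c_2A_1A_2A_3A_4&\overset{C_{12}}\equiv c_1B_3B_4A_1A_2\overset{C_{34}}\equiv c_2B_1B_2B_3B_4,\\
f_4A_1A_2A_3A_4&\overset{C_{25}}\equiv f_3B_1B_4A_2A_4\overset{C_{15}}\equiv f_4B_1B_2B_3B_4,\\
f_3A_1A_2A_3A_4&\overset{C_{15}}\equiv f_4B_2B_3A_1A_3\overset{C_{25}}\equiv f_3B_1B_2B_3B_4,\\
f_2A_1A_2A_3A_4&\overset{C_{35}}\equiv f_1B_2B_4A_2A_3\overset{C_{45}}\equiv f_2B_1B_2B_3B_4,\\
f_1A_1A_2A_3A_4&\overset{C_{45}}\equiv f_2B_1B_3A_1A_4\overset{C_{35}}\equiv f_1B_1B_2B_3B_4.
\end{aligned}$$
So $x_gQ_e\in J$ for $g\in\{c_1,c_2,f_1,f_2,f_3,f_4\}$.

**Step 2: $Z=\mathbb H$ away from the six points $p_M$.** Let $z\in P$ be a scheme point at which the ideal sheaves of $Z$ and $\mathbb H$ differ. Since $J\subset I_{\mathbb H}$, the ideal of $Z$ at $z$ is not the whole local ring, so $z\in Z$. By part 1 some $Q_g$, dehomogenized at $z$, is not in the ideal of $Z$ at $z$. By symmetry we may take $g=e$. If one of $c_1,c_2,f_1,\dots,f_4$ were nonzero at $z$, it would be a unit in the local ring after dehomogenizing, and Step 1 would put $Q_e$ into the ideal of $Z$ at $z$. So all six vanish at $z$. The three coordinates of one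 color do not vanish simultaneously, so $e(z)\ne0$, and for each $i$ not both $A_i$ and $B_i$ vanish at $z$. The cubics $C_{13},C_{14},C_{23},C_{24}$ vanish at $z$, and their right-hand monomials vanish there, so
$$A_2B_4=A_3B_2=A_4B_1=A_1B_3=0\quad\text{at }z.$$

* If $A_2\ne0$: then $B_4=0$, so $A_4\ne0$, so $B_1=0$, so $A_1\ne0$, so $B_3=0$, so $A_3\ne0$, so $B_2=0$. Thus $z=p_{M_1}$.
* If $A_2=0$: then $B_2\ne0$, so $A_3=0$, so $B_3\ne0$, so $A_1=0$, so $B_1\ne0$, so $A_4=0$, so $B_4\ne0$. Thus $z=p_{M_2}$.

So $Z$ and $\mathbb H$ agree away from the six points $p_M$. None of these is in $\mathbb H$, by (8) with any $g\in M$.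

**Step 3: each $p_M$ is an isolated reduced point of $Z$.** By transitivity of $S_5$ on PMs it suffices to look at $p_{M_1}$. Near it set $e=A_1=A_2=A_3=A_4=1$. The ten remaining coordinates $B_i,f_i,c_1,c_2$ are local coordinates on $P$, vanishing at $p_{M_1}$. The cubics become
$$\begin{gathered}
c_2=c_1B_3B_4,\quad c_1=c_2B_1B_2,\quad B_4=f_4c_2f_2,\quad B_2=f_3c_1f_2,\quad B_1=f_4c_1f_1,\\
B_3=f_3c_2f_1,\quad f_3=f_4B_2B_3,\quad f_4=f_3B_1B_4,\quad f_2=f_1B_2B_4,\quad f_1=f_2B_1B_3.
\end{gathered}$$
Let $\mathfrak m_0$ be the maximal ideal of the local ring of $P$ at $p_{M_1}$. Each of the ten coordinates occurs exactly once on the left, and all right-hand sides are in $\mathfrak m_0^2$. So the local ideal $I$ of $Z$ satisfies $I\subset\mathfrak m_0$ and $I+\mathfrak m_0^2=\mathfrak m_0$. By Nakayama's lemma $I=\mathfrak m_0$. So $p_{M_1}\in Z$, and the local ring of $Z$ there is the field $k$. Hence $p_{M_1}$ is a reduced $k$-point of $Z$ and forms an irreducible component that no other component meets, so it is isolated.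

Thus $Z$ is the disjoint union of the six reduced points and of what remains, which is $\mathbb H$ by Step 2. This proves part 2.

### 7.3. Which further equations suffice

For part 3, let $f_1,\dots,f_r\in I_{\mathbb H}$ be multihomogeneous. The scheme cut out by the cubics and the $f_i$ contains $\mathbb H$ and is contained in $Z$. So by part 2 it agrees with $\mathbb H$ away from the $p_M$. At $p_M$ the local ideal of $Z$ is already the maximal ideal, so $p_M$ disappears iff some $f_i(p_M)\ne0$. This is the criterion.

The edges $12|34,13|24,14|23$ are those of color $5$. Each PM contains exactly one of them, so by (8) at each of the six points one of the three quartics is nonzero, and the criterion is satisfied. On the other hand each $Q_g$ is nonzero at exactly two of the six points, because $g$ lies in two PMs. So two quartics $Q_g$ remove at most four points, and they do not suffice. $\square$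

## 8. A cyclic selection that low degree cannot see

For $n=5$ quartics repair the cubics. For larger $n$ we now show that the degree needed grows with $n$. The idea is to find a selection $p_S\notin\mathbb H$ for which the only obstruction to realizing $S$ by a weight is a cycle of inequalities through $n-2$ different 4-sets. Dropping any one of these 4-sets opens the cycle, a weight exists, and Lemma 1 forces every equation not using that 4-set to vanish at $p_S$.

**Theorem 4.** Let $n\ge6$, $r=n-2$, and let $h,j,a_1,\dots,a_r$ be any enumeration of $[n]$, with indices of $a$ taken mod $r$. Put $Q_i=\{h,j,a_i,a_{i+1}\}$. There is a point $p_S\notin\mathbb H$ such that every multihomogeneous $f\in I_{\mathbb H}$ with $f(p_S)\ne0$ has positive degree in each of the $r$ factors $\mathbb P_{Q_1},\dots,\mathbb P_{Q_r}$. Consequently any set of multihomogeneous equations cutting out $\mathbb H$, even only as a set, contains one of total degree $\ge n-2$, and all $n$ indices occur in its 4-sets. In particular, adding to the cubics all relations in $I_{\mathbb H}$ of total degree $\le n-3$, and all relations involving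 at most $n-1$ indices, still does not define $\mathbb H$.

*Proof.* **Step 1: the selection.** Since $r\ge4$, there are $r$ cyclically adjacent pairs $a_ia_{i+1}$, and the $Q_i$ are $r$ distinct 4-sets. Let $\beta$ take the values $8^1,\dots,8^r$ on the adjacent pairs, $\beta(a_ia_{i+1})=8^i$ for $1\le i\le r$, and distinct values among $8^{r+2},8^{r+3},\dots$ on the nonadjacent pairs $a_ia_m$. Define

* $S(Q_i)=ha_i|ja_{i+1}$;
* $S(\{h,j,a_i,a_m\})=hj|a_ia_m$ for $a_i,a_m$ nonadjacent;
* for $Q$ containing at most one of $h,j$: $S(Q)$ is the split that has as a part the pair of $a$'s in $Q$ with largest $\beta$.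

For example, let $n=6$, $h=1$, $j=2$ and $(a_1,\dots,a_4)=(3,4,5,6)$. The first rule selects $13|24$, $14|25$, $15|26$, $16|23$ on $Q_1,\dots,Q_4$, and the second selects $12|35$ and $12|46$.

**Step 2: $p_S\notin\mathbb H$.** Consider
$$\prod_{i=1}^rx_{ha_i|ja_{i+1}}-\prod_{i=1}^rx_{ha_{i+1}|ja_i}.$$
Both monomials have degree one in each $\mathbb P_{Q_i}$, and the $p$-part of both images under $\Phi$ is $\prod_ip_{ha_i}\prod_ip_{ja_i}$. So the binomial is in $I_{\mathbb H}$. The first monomial is entirely selected and the second contains no selected variable, so the value at $p_S$ is $1$.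

**Step 3: for each $i_0$, $S$ is realized on all 4-sets other than $Q_{i_0}$.** On all the $Q_i$ at once this would be impossible: adding the inequalities $w(ha_i|ja_{i+1})>w(ha_{i+1}|ja_i)$ around the cycle gives a contradiction. Without $Q_{i_0}$ the cycle is open. Let $w=\beta$ on pairs of $a$'s, $w_{hj}=-8^{r+1}$, $w_{ja_i}=0$, and $w_{ha_i}=\varphi_i\in[0,\frac12]$ with
$$\varphi_{i_0+1}>\varphi_{i_0+2}>\dots>\varphi_{i_0+r}=\varphi_{i_0}.$$
We check the four types of 4-sets.

* *Four $a$'s.* If the largest value of $\beta$ on a pair in $Q$ is $8^s$, then $S(Q)$ has weight greater than $8^s$. Another split has weight at most $2\cdot8^{s-1}<8^s$.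
* *Three $a$'s and exactly one of $h,j$.* The weight of a split is $\beta$ of its pair of $a$'s plus the weight of the other part, which is between $0$ and $\frac12$. Different values of $\beta$ differ by at least $64-8=56$. So the largest $\beta$ wins.
* *$\{h,j,a_i,a_m\}$ with $a_i,a_m$ nonadjacent.* Here $w(hj|a_ia_m)\ge8^{r+2}-8^{r+1}>\frac12$, while the other two splits have weight $\varphi_i$ or $\varphi_m$, at most $\frac12$.
* *$Q_i$ with $i\ne i_0$.* Here $w(hj|a_ia_{i+1})\le8^r-8^{r+1}<0$, and $w(ha_i|ja_{i+1})=\varphi_i>\varphi_{i+1}=w(ha_{i+1}|ja_i)$ because $i\neq i_0$. Since $\varphi_i\ge0$, the split $ha_i|ja_{i+1}$ has strictly the largest weight.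

**Step 4: the conclusion for single equations.** Let $f\in I_{\mathbb H}$ be multihomogeneous with $f(p_S)\ne0$. If $f$ had degree $0$ in $\mathbb P_{Q_{i_0}}$ for some $i_0$, Lemma 1 with $\mathcal Q$ all 4-sets other than $Q_{i_0}$ would give $f(p_S)=0$. So $f$ has positive degree in each of $\mathbb P_{Q_1},\dots,\mathbb P_{Q_r}$.

**Step 5: the conclusion for systems of equations.** Let a set of multihomogeneous equations cut out $\mathbb H$, at least as a set. Each of them vanishes on $\mathbb H$, and so lies in $I_{\mathbb H}$, because $\mathbb H$ is reduced. Since $p_S\notin\mathbb H$, one of them, $f$, has $f(p_S)\ne0$. By Step 4 it has degree at least $1$ in each of $r=n-2$ distinct factors, so its total degree is at least $n-2$. Its 4-sets include all $Q_i$, and $\bigcup_iQ_i=[n]$, so all $n$ indices occur.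

For the last assertion, a relation of total degree $\le n-3$ cannot have positive degree in $n-2$ factors, and a relation involving at most $n-1$ indices misses some $Q_i$. The cubics have total degree $3\le n-3$. So all these relations vanish at $p_S$, and $p_S\notin\mathbb H$. $\square$
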